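\title{Cayley automatic representations with domains of polynomial growth}

\begin{abstract}
A Cayley automatic representation names the elements of a finitely generated group by the words of a regular language, in such a way that right multiplication by each generator is recognized by a synchronous two-tape automaton. We show that if the language has polynomial growth, then the group is virtually abelian. In particular, no finitely generated nilpotent group that is not virtually abelian has such a representation, which answers a question of Berdinsky. An infinite group has a representation whose domain has growth degree $d$ exactly when it is virtually $\mathbb Z^r$ for some $1\le r\le d$. The proof cuts the language into finitely many cells parametrized by tuples of natural numbers and shows by pumping that, deep inside the cells of top dimension, the generators act as translations.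
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\Sigma$ be a finite alphabet and $\diamond\notin\Sigma$ a padding symbol. The \emph{convolution} $u\otimes v$ of two words $u,v\in\Sigma^*$ is obtained by padding the shorter word with $\diamond$ on the right until the lengths agree and reading the two words in parallel, as one word over $(\Sigma\cup\{\diamond\})^2$. For instance, $aab\otimes b=(a,b)(a,\diamond)(b,\diamond)$. A relation $R\subseteq\Sigma^*\times\Sigma^*$ is \emph{regular} if $\{u\otimes v:(u,v)\in R\}$ is a regular language; this is what it means for $R$ to be recognized by a synchronous two-tape finite automaton.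

Let $G$ be a group with a finite generating set $S$. A \emph{Cayley automatic representation} of $G$ is a bijection $\pi:L\to G$ from a regular language $L$, the \emph{domain}, such that for every $s\in S$ the relation
\[
R_s=\{(u,v)\in L\times L:\pi(u)\,s=\pi(v)\}
\]
is regular. The words of $L$ are names for the group elements, and a finite automaton can check that two names belong to the ends of an edge of the Cayley graph. The alphabet need not have anything to do with $S$.

How many names of a given length there are is measured by the growth function
\[
\gamma_L(n)=\#\{w\in L:|w|\le n\}.
\]
The language $L$ has \emph{polynomial growth} if $\gamma_L$ is bounded above by a polynomial, \emph{growth degree $d$} if $\gamma_L(n)=\Theta(n^d)$, and \emph{exponential growth} if $\gamma_L(n)\ge\lambda^n$ for some $\lambda>1$ and all large $n$. Lemma~\ref{lem:cells} below shows that every nonempty regular language of polynomial growth has an integer growth degree and that every other nonempty regular language has exponential growth. It also gives the shape of the languages in the first class: they are the \emph{simply starred} languages, the finite unions of languages $u_0v_1^*u_1v_2^*u_2\cdots v_k^*u_k$ with $u_i,v_i\in\Sigma^*$. A word of such a language is a bounded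 number of counters written in unary, whereas a domain of exponential growth leaves room for binary notation. The following question of Dimitry Berdinsky, posed in \cite{Nies}, asks how far unary notation reaches.

\medskip
\noindent\textbf{Question.} \emph{Is there a Cayley automatic representation $\pi:L\to G$ of a nonabelian nilpotent group $G$ whose domain $L$ has polynomial growth?}
\medskip

Here ``nonabelian nilpotent'' means finitely generated, nilpotent and not virtually abelian, as for the discrete Heisenberg group. This excludes trivial cases: a finite group has a finite domain, and infinite virtually abelian groups have domains of polynomial growth by the construction in Section~\ref{sec:classification}. The answer is no, and nilpotency plays no role. The proof uses only that $G$ acts freely on $L$, so we state the result for actions.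

\begin{theorem}\label{thm:main}
Let $G$ be a group with a finite generating set $S$, acting freely on the right on a nonempty regular language $L$ of polynomial growth, of degree $d$. Suppose that for every $s\in S$ the graph $R_s=\{(u,v)\in L\times L:u\cdot s=v\}$ is regular. Then $G$ has a finite-index subgroup that embeds in $\mathbb Z^d$. In particular, $G$ is virtually abelian.
\end{theorem}

\begin{corollary}\label{cor:answer}
Let $\pi:L\to G$ be a Cayley automatic representation. If $L$ has polynomial growth, then $G$ is virtually abelian. Hence no finitely generated nilpotent group that is not virtually abelian has a representation with a domain of polynomial growth, and the domain of every Cayley automatic representation of a group that is not virtually abelian has exponential growth.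
\end{corollary}

The rank bound in Theorem~\ref{thm:main} is the only restriction on the degree. A group is \emph{virtually $\mathbb Z^r$} if it has a finite-index subgroup isomorphic to $\mathbb Z^r$.

\begin{theorem}\label{thm:class}
Let $G$ be an infinite finitely generated group and $d\ge0$ an integer. Then $G$ has a Cayley automatic representation whose domain has growth degree $d$ if and only if $G$ is virtually $\mathbb Z^r$ for some $1\le r\le d$.
\end{theorem}

Section~\ref{sec:test} shows why counting arguments do not settle the question, and Section~\ref{sec:model} works the argument that does settle it on the language $a^*b^*$. Sections~\ref{sec:cells}--\ref{sec:hom} prove Theorem~\ref{thm:main} and Corollary~\ref{cor:answer}. Throughout, $\mathbb N=\{0,1,2,\dots\}$ and $\varepsilon$ is the empty word.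

\section{Regular relations and pumping}\label{sec:regular}

The convolution $x_1\otimes\cdots\otimes x_r$ of $r$ words is defined as for two words; its length is $\max_i|x_i|$. An $r$-ary relation on $\Sigma^*$ is regular if the convolutions of its tuples form a regular language. We use the following standard facts.

\begin{enumerate}
\item[(R1)] Regular relations of a fixed arity are closed under union, intersection and complement. They are also closed under permuting coordinates, adding a free coordinate, and projection (a nondeterministic automaton guesses the erased track, including the part of it that extends beyond the other words). Hence a relation defined by a first-order formula from regular relations is regular. In particular, inverses and compositions of regular binary relations are regular.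
\item[(R2)] Equality and all finite relations are regular. So is the \emph{length-lexicographic order}, in which shorter words come first and words of equal length are compared lexicographically: the automaton remembers the first position where the words differ and sees which word ends first.
\item[(R3)] If $R$ is a regular binary relation and $a,b$ are letters, then $\{(au,bv):(u,v)\in R\}$ is regular, because $au\otimes bv=(a,b)(u\otimes v)$.
\item[(R4)] Tuples can be used as words. Let $L_1,\dots,L_r$ be regular and let $P=\{x_1\otimes\cdots\otimes x_r:x_i\in L_i\}$, a regular language whose letters are $r$-tuples. Since the length of a convolution is the maximum of the lengths, $\gamma_P=\gamma_{L_1}\cdots\gamma_{L_r}$, so growth degrees add. If we pad words of $P$ with the tuple $(\diamond,\dots,\diamond)$, then $(x_1\otimes\cdots\otimes x_r)\otimes(y_1\otimes\cdots\otimes y_r)$ is the $2r$-fold convolution of $x_1,\dots,x_r,y_1,\dots,y_r$ with its letters bracketed differently. So a binary relation on $P$ is regular if and only if the corresponding $2r$-ary relation is.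
\end{enumerate}

A deterministic finite automaton (DFA) is \emph{complete} if every letter can be read in every state; then every word induces a transformation of the state set. The usual pumping lemma finds a loop whose place and length are not under our control. We shall need to pump at a place of our choice and by a length fixed in advance, and this is possible in periodic parts of a word.

\begin{lemma}\label{lem:pump}
Let a complete DFA have at most $q$ states, and let $E=q!$. If it accepts a word $yxy'$ in which $x=z^E$ is an $E$-th power, then it accepts $yxxy'$.
\end{lemma}

\begin{proof}
Let $\tau$ be the transformation induced by $z$. Under iteration of $\tau$, every state enters a cycle of $\tau$ after fewer than $q\le E$ steps, and the length of that cycle is at most $q$, so it divides $E$. Therefore $\tau^{2E}=\tau^E$, that is, $xx$ and $x$ induce the same transformation.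
\end{proof}

\section{Two test groups}\label{sec:test}

\subsection*{The integers}
In unary notation, $n\ge0$ is written $a^n$ and $-n-1$ is written $ba^n$, which gives a domain of growth degree $1$. But the degree of the domain is not determined by the group: $\mathbb Z$ can be wound through a language with any number of counters.

\begin{lemma}\label{lem:Z}
For every $e\ge1$ there are a regular language $P_e$ of growth degree $e$ and a bijection $\mathbb Z\to P_e$ under which the graph of $z\mapsto z+1$ is regular.
\end{lemma}

\begin{proof}
Let $L_e=a_1^*a_2^*\cdots a_e^*$. Its words of length at most $n$ correspond to the tuples in $\mathbb N^e$ with sum at most $n$, so $\gamma_{L_e}(n)=\binom{n+e}{e}$. List $L_e$ in length-lexicographic order, with $a_1<\dots<a_e$, as $w_0=\varepsilon,w_1,w_2,\dots$; this is possible because $L_e$ is infinite and has finitely many words of each length. The successor relation $\{(w_n,w_{n+1}):n\ge0\}$ consists of the pairs $u<v$ in $L_e$ with no $w\in L_e$ strictly between them, so it is regular by (R1) and (R2). Take a new letter $b$, let $P_e=L_e\cup bL_e$, and code $n\ge0$ by $w_n$ and $-n-1$ by $bw_n$. The graph of $z\mapsto z+1$ is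
\[
\{(w_n,w_{n+1}):n\ge0\}\ \cup\ \{(bw_{n+1},bw_n):n\ge0\}\ \cup\ \{(b,\varepsilon)\},
\]
which is regular by (R1)--(R3). Finally $\gamma_{P_e}(n)=\binom{n+e}{e}+\binom{n-1+e}{e}=\Theta(n^e)$ for $n\ge1$.
\end{proof}

In $P_1$ the code of $z$ has length $|z|$. In $P_2$ codes are much shorter: $|w_n|\le\ell$ if and only if $n<\binom{\ell+2}{2}$.

\subsection*{What counting gives}
A regular graph cannot lengthen a word much.

\begin{lemma}\label{lem:length}
If the graph of a map $f:L\to L$ is recognized by a DFA with $q$ states, then $|f(u)|<|u|+q$ for all $u\in L$.
\end{lemma}

\begin{proof}
Otherwise the last $q$ letters of $u\otimes f(u)$ have first component $\diamond$, and some state repeats while they are read. Running through this loop twice gives an accepted word $u\otimes v$ with $|v|>|f(u)|$, a second value of $f$ at $u$.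
\end{proof}

Let $\pi:L\to G$ be a Cayley automatic representation and $u_0=\pi^{-1}(1)$. Applying the lemma to the generators and their inverses, we find $q$ such that every product of at most $n$ generators and inverses has a name of length at most $|u_0|+qn$. So the ball of radius $n$ in $G$ has at most $\gamma_L(|u_0|+qn)$ elements, and a domain of degree $d$ forces balls of size $O(n^d)$. This excludes groups whose balls grow faster than every polynomial. It does not exclude the following group.

\subsection*{The Heisenberg group}
Let $H=\mathbb Z^3$ with the product
\[
(\xi,\eta,\zeta)(\xi',\eta',\zeta')=(\xi+\xi',\ \eta+\eta',\ \zeta+\zeta'+\xi\eta').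
\]
Put $X=(1,0,0)$, $Y=(0,1,0)$, $Z=(0,0,1)$. Then $Z$ is central, $XY=ZYX$ and $(\xi,\eta,\zeta)=Y^\eta X^\xi Z^\zeta$, so $H$ is nilpotent and generated by $X$ and $Y$. It is not virtually abelian: a finite-index subgroup contains $X^k$ and $Y^k$ for some $k\ge1$, and $X^kY^k=(k,k,k^2)\ne(k,k,0)=Y^kX^k$. Right multiplication by the generators is given by
\[
(\xi,\eta,\zeta)X^{\pm1}=(\xi\pm1,\eta,\zeta),\qquad(\xi,\eta,\zeta)Y^{\pm1}=(\xi,\eta\pm1,\zeta\pm\xi).
\]
In the ball of radius $n$ we have $|\xi|,|\eta|\le n$ and $|\zeta|\le n^2$, so the ball has $O(n^4)$ elements. The natural names for elements of $H$ are convolutions of codes of the three coordinates, and everything depends on the operation $\zeta\mapsto\zeta+\xi$.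

\emph{Binary codes work.} Write an integer as its sign followed by the binary digits of its absolute value, least significant first and without trailing zeros, with $0$ written as $+$. For each pattern of signs, the equation $\zeta'=\zeta+\xi$ is either impossible or says that a specific one of $|\zeta'|,|\zeta|,|\xi|$ is the sum of the other two, which an automaton checks by remembering the carry. So addition is regular, and so is $z\mapsto z+1$ by (R1) and (R2). By (R4), $H$ is Cayley automatic, with a domain of exponential growth.

\emph{Unary codes fail at once.} If all three coordinates are coded in $P_1$, then $(n,0,n)Y=(n,1,2n)$ turns a name of length $n$ into a name of length $2n$, against Lemma~\ref{lem:length}.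

\emph{A mixed code passes both tests.} Code $\xi,\eta$ in $P_1$ and $\zeta$ in $P_2$. By (R4) the domain has degree $1+1+2=4$, which matches the bound on balls. If the name of $(\xi,\eta,\zeta)$ has length $M$, then $|\xi|\le M$ and $|\zeta|\le\binom{M+2}{2}$, so $|\zeta\pm\xi|\le\binom{M+2}{2}+M<\binom{M+3}{2}$ and the code of $\zeta\pm\xi$ has length at most $M+2$. Thus each generator and each inverse lengthens a name by at most $2$.

The last coding makes a positive answer plausible: neither the number of names nor their lengths is an obstruction. By Corollary~\ref{cor:answer} it fails nevertheless; since the graph of $X$ is regular by Lemma~\ref{lem:Z} and (R4), the graph of $Y$ is not. The obstruction lies in the form that a regular injective map must take on a language of counters.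

\section{The idea on the language $a^*b^*$}\label{sec:model}

Let $L=a^*b^*$, identified with $\mathbb N^2$ through $a^ib^j\leftrightarrow(i,j)$. Let $f:L\to L$ be injective, with graph recognized by a complete DFA with $q$ states, and let $E=q!$. We claim that for $i,j\ge3E$ the displacement $(i'-i,j'-j)$, where $f(a^ib^j)=a^{i'}b^{j'}$, depends only on the residues of $i$ and $j$ modulo $E$.

Put $w=a^ib^j$ and $w'=f(w)=a^{i'}b^{j'}$ with $i,j\ge3E$. Under the run $a^i$ of $w$, the word $w\otimes w'$ consists of three blocks of the letters $(a,a)$, $(a,b)$, $(a,\diamond)$, some possibly empty, and under the run $b^j$ of three blocks of $(b,a)$, $(b,b)$, $(b,\diamond)$. Call a block \emph{long} if it has at least $E$ letters. By Lemma~\ref{lem:pump} a long block can be extended by $E$ letters, and this gives a new value of $f$: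
\[
\begin{array}{c|c||c|c}
\text{long block}&f(a^{i+E}b^j)&\text{long block}&f(a^ib^{j+E})\\ \hline
(a,a)&a^{i'+E}b^{j'}&(b,a)&a^{i'+E}b^{j'}\\
(a,b)&a^{i'}b^{j'+E}&(b,b)&a^{i'}b^{j'+E}\\
(a,\diamond)&a^{i'}b^{j'}&(b,\diamond)&a^{i'}b^{j'}
\end{array}
\]
The blocks in the last row are not long, since $f$ is injective and already takes the value $a^{i'}b^{j'}$ at $w$. Three blocks that are not long cover fewer than $3E$ positions, so one of $(a,a)$, $(a,b)$ is long, and only one, since $f$ is single-valued at $a^{i+E}b^j$. The same argument at $a^ib^{j+E}$ shows that exactly one of $(b,a)$, $(b,b)$ is long. The two long blocks are not in the same row, since $f$ is injective. They are not $(a,b)$ and $(b,a)$, since then $w'$ would have a letter $b$ before a letter $a$. So they are $(a,a)$ and $(b,b)$, and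
\[
f(a^{i+E}b^j)=a^{i'+E}b^{j'},\qquad f(a^ib^{j+E})=a^{i'}b^{j'+E}.
\]
The displacement is unchanged when $E$ is added to $i$ or to $j$. Two pairs with the same residues can be raised by such steps to a common pair, which proves the claim.

Two examples show that neither restriction in the claim can be dropped. The successor map of the length-lexicographic order with $a<b$ sends $a^ib^j$ to $a^{i-1}b^{j+1}$ if $i\ge1$, but sends $b^j$ to $a^{j+1}$: it is the translation by $(-1,1)$ in the interior and is far from it on the boundary $i=0$. The involution exchanging $a^{2k}b^j$ and $a^{2k+1}b^j$ has a regular graph, the union of
\[
\bigl((a,a)(a,a)\bigr)^*(\diamond,a)\ \cup\ \bigl((a,a)(a,a)\bigr)^*(b,a)(b,b)^*(\diamond,b)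
\]
and the same language with the components exchanged; its displacement is $(1,0)$ or $(-1,0)$ according to the parity of $i$, and it exchanges the two parity classes.

Now let a group act on $a^*b^*$ with regular generator graphs. Far from the boundary each generator maps residue classes to residue classes by translations. The elements that preserve one class form a finite-index subgroup, which acts deep in that class by translations of $\mathbb Z^2$; if the action is free, only the identity has displacement zero. This is the whole proof. In general the runs are powers of words rather than of letters, they are separated by constant words, and the language consists of several pieces with different numbers of runs. The next section organizes these data so that the residue classes are already separated and one pumping step raises a counter by exactly one.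

\section{Cell decomposition of a regular language}\label{sec:cells}

To apply Lemma~\ref{lem:pump} where a run of $w$ overlaps a run of $w'$, the pair word must be periodic there, so all runs should share one period $p$. To compare displacements, every word should have unique coordinates. The following normal form provides both.

\begin{lemma}\label{lem:cells}
Let $L$ be a nonempty regular language and let $E\ge1$. Exactly one of the following holds.
\begin{enumerate}
\item[(1)] $L\supseteq a\{x,y\}^*b$ for words $a,b,x,y$ with $x,y$ nonempty and neither a prefix of the other. Then $L$ has exponential growth.
\item[(2)] There are $p\ge1$, a finite set $A$, and for each $\alpha\in A$ an integer $k=k(\alpha)\ge0$ and words $u_0,\dots,u_k,v_1,\dots,v_k$ depending on $\alpha$, each $v_i$ being the $E$-th power of a word of length $p$, such that the maps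
\[
W_\alpha:\mathbb N^{k(\alpha)}\to L,\qquad W_\alpha(n)=u_0v_1^{n_1}u_1v_2^{n_2}\cdots v_k^{n_k}u_k,
\]
are injective and have pairwise disjoint images with union $L$. Then $L$ has growth degree $d=\max_\alpha k(\alpha)$.
\end{enumerate}
\end{lemma}

In case (2) we put $m=pE=|v_i|$. We call $\alpha$, or the image of $W_\alpha$, a \emph{cell} of \emph{dimension} $k(\alpha)$, the factors $v_i^{n_i}$ the \emph{runs} and the $u_i$ the \emph{constant factors}.

\begin{proof}
Take a DFA for $L$ and delete all states that are not on a path from the initial state to an accepting state. The result is a partial DFA in which the words of $L$ correspond bijectively to the accepting paths, and paths with the same origin are determined by their labels. A \emph{first-return path} at a state $t$ is a nonempty path from $t$ to $t$ that does not visit $t$ in between.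

Suppose that some state $t$ has two first-return paths, with labels $x\ne y$. If $x$ were a proper prefix of $y$, then by determinism the path labeled $y$ would visit $t$ after $|x|$ steps; so neither is a prefix of the other. With $a$ the label of a path from the initial state to $t$ and $b$ the label of a path from $t$ to an accepting state, $L\supseteq a\{x,y\}^*b$. Whenever (1) holds, a product of factors from $\{x,y\}$ can be decoded from the left in only one way, so the $2^k$ products of $k$ factors give distinct words of $L$ of length at most $|ab|+k\max(|x|,|y|)$, and the growth is exponential.

Suppose now that every state has at most one first-return path. Consider a strongly connected component that contains an edge. Every edge of the component leaving a state $t$, followed by a shortest path back to $t$, is a first-return path; so exactly one edge of the component leaves each of its states, and the component is a simple cycle. An accepting path never returns to a component it has left, so it crosses a sequence of distinct components, each in one stretch. In a component without edges the stretch is empty. In a cycle entered at $t$, with label $v$ when read from $t$, the stretch has label $v^nv'$, where $n\ge0$ is arbitrary and $v'$ is the proper prefix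 of $v$ leading from $t$ to the state where the path leaves the cycle or ends. Let the \emph{type} of the path record the sequence of components, the entry and exit states, the connecting edges and the final state. There are finitely many types. A path is determined by its type and the tuple of exponents $n$, every tuple occurs, and the path determines both. Collecting the prefixes $v'$ and the labels of connecting edges into the words $u_i$, we obtain maps $W_\alpha$ as in (2), except for the condition on the $v_i$.

Let $p$ be a common multiple of all the lengths $|v_i|$, and let $m=pE$ and $M_i=m/|v_i|$. Write each exponent uniquely as $n_i=r_i+M_in_i'$ with $0\le r_i<M_i$, and split the cell according to $(r_1,\dots,r_k)$: replace $u_{i-1}$ by $u_{i-1}v_i^{r_i}$ and $v_i$ by $v_i^{M_i}=(v_i^{p/|v_i|})^E$. The new maps are injective with disjoint images, and there are finitely many of them.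

Whenever (2) holds, $|W_\alpha(n)|=|u_0\cdots u_k|+m(n_1+\dots+n_k)$, so the cell $\alpha$ contains $\binom{t+k}{k}$ words of length at most $\ell\ge|u_0\cdots u_k|$, where $t=\lfloor(\ell-|u_0\cdots u_k|)/m\rfloor$. This is $\Theta(\ell^k)$, and summing over the cells gives degree $d$. Polynomial and exponential growth exclude each other, so only one case holds.
\end{proof}

A regular language of polynomial growth is thus simply starred. Conversely, in $u_0v_1^*\cdots v_k^*u_k$ we may omit the empty $v_i$; then a word of length at most $n$ has all exponents at most $n$, so there are at most $(n+1)^k$ such words.

\section{Regular injections are translations deep in the top cells}\label{sec:trans}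

Let $L$ be a regular language of polynomial growth, of degree $d\ge1$. Fix $q\ge1$, put $E=q!$, and fix a cell decomposition as in Lemma~\ref{lem:cells}(2) for this $E$. Let $A_d\ne\emptyset$ be the set of cells of dimension $d$, the \emph{top cells}. Let $D$ be an upper bound for $|u_0|+\dots+|u_k|$ over all cells, and fix $N$ with
\[
mN\ge D+m(d+1).
\]
The number $N$ plays the role of the threshold $3E$ in Section~\ref{sec:model}: a run of length $mN$ cannot be covered by constant factors, $d$ short overlaps with runs and a short stretch of padding. Let $e_i$ be the $i$-th unit vector.

\begin{proposition}\label{prop:trans}
Let $f:L\to L$ be an injective map whose graph is recognized by a complete DFA with at most $q$ states. For every $\alpha\in A_d$ there are $\beta\in A_d$ and $c\in\mathbb Z^d$ such that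
\[
f(W_\alpha(n))=W_\beta(n+c)\qquad\text{for all }n\in\mathbb N^d\text{ with }n_1,\dots,n_d\ge N.
\]
\end{proposition}

\begin{proof}
Fix $n$ with all $n_i\ge N$. Put $w=W_\alpha(n)$ and $w'=f(w)=W_\beta(n')$. At this point $\beta\in A$ and $n'$ may depend on $n$ in any way, and we know only that $k(\beta)\le d$. Let $I_1,\dots,I_d$ be the intervals of positions occupied by the runs of $w$, and $J_1,\dots,J_{k(\beta)}$ those occupied by the runs of $w'$; some $J_j$ may be empty. Say that $I_i$ and $J_j$ are \emph{linked} if $|I_i\cap J_j|\ge m$. We show that linking matches the runs in order, as in Figure~\ref{fig:tapes}, and that each link propagates the displacement.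

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1cm,y=0.65cm]
\fill[gray!30] (2,-0.25) rectangle (3.2,2.65);
\draw (0,1.4) rectangle (10.8,2.4);
\draw (0.7,1.4)--(0.7,2.4) (4.7,1.4)--(4.7,2.4) (5.4,1.4)--(5.4,2.4) (10,1.4)--(10,2.4);
\draw (0,0) rectangle (10.1,1);
\draw (1.2,0)--(1.2,1) (4,0)--(4,1) (4.9,0)--(4.9,1) (9.4,0)--(9.4,1);
\node at (-0.5,1.9) {$w$}; \node at (-0.5,0.5) {$w'$};
\node at (0.35,1.9) {$u_0$}; \node at (3.8,1.9) {$I_1$}; \node at (5.05,1.9) {$u_1$};
\node at (7.6,1.9) {$I_2$}; \node at (10.4,1.9) {$u_2$};
\node at (0.6,0.5) {$u_0'$}; \node at (3.6,0.5) {$J_1$}; \node at (4.45,0.5) {$u_1'$};
\node at (7.2,0.5) {$J_2$}; \node at (9.75,0.5) {$u_2'$}; \node at (10.45,0.5) {$\diamond\,\diamond$};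
\node at (2.6,3.05) {$x$};
\end{tikzpicture}
\caption{A word $w$ with two long runs $I_1,I_2$ above its image $w'$ with runs $J_1,J_2$. The shaded factor $x$ of $w\otimes w'$ has length $m$ and lies in $I_1\cap J_1$; repeating it adds one period to the first run of both words.}\label{fig:tapes}
\end{figure}

\emph{Pumping a link.} Let $I_i$ and $J_j$ be linked. Choose $m$ consecutive positions in the interval $I_i\cap J_j$, and let $x$ be the factor of $w\otimes w'$ at these positions. Write $v_i=y^E$ with $|y|=p$. The run $v_i^{n_i}=y^{En_i}$ has period $p$: its letter at offset $t=0,1,\dots$ is the letter of $y$ at offset $t\bmod p$. The run of $w'$ on $J_j$ has period $p$ for the same reason. So $x$ has period $p$ and length $pE$, that is, $x=z^E$ for its prefix $z$ of length $p$. By Lemma~\ref{lem:pump} the word obtained from $w\otimes w'$ by repeating $x$ is accepted. In its first component, the letters of the run after the first copy of $x$ are shifted by $m$ places; since $p$ divides $m$, the letter at offset $t$ is still the letter of $y$ at offset $t\bmod p$, and the run has become $y^{En_i+E}=v_i^{n_i+1}$. The second component changes in the same way. Hence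
\begin{equation}\label{eq:link}
I_i\text{ and }J_j\text{ linked}\quad\Longrightarrow\quad f(W_\alpha(n+e_i))=W_\beta(n'+e_j).
\end{equation}

\emph{Runs of $w$ do not reach far into the padding.} Suppose that at least $m$ positions of $I_i$ lie beyond the end of $w'$. These positions form an interval on which the second component is constantly $\diamond$, so a factor $x$ of length $m$ there is again an $E$-th power. Repeating it gives $f(W_\alpha(n+e_i))=w'=f(W_\alpha(n))$, against the injectivity of $f$ and $W_\alpha$.

\emph{Each $I_i$ is linked to exactly one $J_j$.} A position of $I_i$ lies beyond the end of $w'$ (fewer than $m$ positions), in a constant factor of $w'$ (at most $D$ positions), or in one of at most $d$ intervals $J_j$. If $I_i$ were linked to none of them, then $mn_i=|I_i|<m+D+dm\le mN$, which is false. If it were linked to $J_j$ and $J_{j'}$ with $j\ne j'$, then \eqref{eq:link} would give $W_\beta(n'+e_j)=W_\beta(n'+e_{j'})$, against the injectivity of $W_\beta$. Let $j(i)$ be the index linked to $i$.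

\emph{The map $i\mapsto j(i)$ is strictly increasing.} Let $i<i'$. If $j(i)=j(i')$, then by \eqref{eq:link} the distinct words $W_\alpha(n+e_i)$ and $W_\alpha(n+e_{i'})$ have the same image under $f$, which is impossible. So $J_{j(i)}$ and $J_{j(i')}$ are different runs. The first meets $I_i$ and the second meets $I_{i'}$, which lies to the right of $I_i$. As the intervals $J_j$ are disjoint and numbered from left to right, $j(i)<j(i')$.

\emph{Conclusion.} A strictly increasing map $\{1,\dots,d\}\to\{1,\dots,k(\beta)\}$ with $k(\beta)\le d$ forces $k(\beta)=d$ and $j(i)=i$. So $\beta\in A_d$, and we can write $n'=n+c$ with $c\in\mathbb Z^d$. Denote the pair found for $n$ by $(\beta(n),c(n))$. By \eqref{eq:link},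
\[
f(W_\alpha(n+e_i))=W_{\beta(n)}\bigl(n+e_i+c(n)\bigr)\qquad(1\le i\le d).
\]
A word of $L$ determines its cell and its coordinates, so $\beta(n+e_i)=\beta(n)$ and $c(n+e_i)=c(n)$. Every $n$ with all $n_i\ge N$ is reached from $(N,\dots,N)$ by adding unit vectors, so $\beta(n)$ and $c(n)$ do not depend on $n$.
\end{proof}

The restriction to top cells enters only in the last step, where it leaves no run of $w'$ unmatched. For a cell of smaller dimension the image can lie on the boundary of a larger cell. In $a^*b^*=b^*\cup aa^*b^*$, the successor map of Section~\ref{sec:model} sends $b^j$ in the one-dimensional piece to $a\,a^j$ in the two-dimensional piece, and splitting the pieces into residue classes does not change their dimensions.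

\section{From translations to a homomorphism}\label{sec:hom}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $d=0$, then $L$ is finite. Since the action is free, $g\mapsto u\cdot g$ is an injection of $G$ into $L$ for any $u\in L$; so $G$ is finite and the trivial subgroup proves the claim. Let $d\ge1$.

Since $R_{s^{-1}}=R_s^{-1}$ is regular, we may assume that $S=S^{-1}$, so that every element of $G$ is represented by a word over $S$. For each $s\in S$ fix a complete DFA recognizing $R_s$, and let $q\ge1$ bound the numbers of states; this is where the finiteness of $S$ is used, since all generators must be treated with one cell decomposition. Take $E$, $A_d$, $N$ as in Section~\ref{sec:trans}. Each map $u\mapsto u\cdot s$ is a bijection of $L$, so Proposition~\ref{prop:trans} gives $\beta(\alpha,s)\in A_d$ and $c(\alpha,s)\in\mathbb Z^d$ for $\alpha\in A_d$, $s\in S$.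

The difficulty is that the region $n_i\ge N$ is not invariant: a translation can carry a point out of it, and near the boundary we know nothing. But a fixed word over $S$ moves the coordinates by a bounded amount, so it suffices to start deep enough. Let $C$ bound the absolute values of the coordinates of all vectors $c(\alpha,s)$. For $\alpha\in A_d$ and a word $\omega=s_1\cdots s_\ell$ over $S$, put $\alpha_0=\alpha$, $\alpha_t=\beta(\alpha_{t-1},s_t)$, and
\[
\alpha\cdot\omega=\alpha_\ell,\qquad c(\alpha,\omega)=\sum_{t=1}^{\ell}c(\alpha_{t-1},s_t).
\]
If $g\in G$ is represented by $\omega$, then
\begin{equation}\label{eq:word}
W_\alpha(n)\cdot g=W_{\alpha\cdot\omega}\bigl(n+c(\alpha,\omega)\bigr)\qquad\text{whenever all }n_i\ge N+\ell C.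
\end{equation}
Indeed, by induction on $t$, after the letters $s_1,\dots,s_t$ the word lies in the cell $\alpha_t$ and has coordinates $n+\sum_{r\le t}c(\alpha_{r-1},s_r)$, all at least $N+(\ell-t)C\ge N$, so the proposition applies to the next letter.

Let $\omega$ and $\omega'$ represent the same element $g$. Apply \eqref{eq:word} to both with one $n$ whose coordinates are large enough for both. The left sides agree, and a word determines its cell and coordinates, so $\alpha\cdot\omega=\alpha\cdot\omega'$ and $c(\alpha,\omega)=c(\alpha,\omega')$. Thus $\alpha\cdot g$ and $c(\alpha,g)$ are well defined. The empty word fixes $\alpha$, and concatenating words gives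
\[
\alpha\cdot(gh)=(\alpha\cdot g)\cdot h,\qquad c(\alpha,gh)=c(\alpha,g)+c(\alpha\cdot g,h).
\]
So $G$ acts on the finite set $A_d$. Fix $\alpha\in A_d$ and let $K$ be its stabilizer, of index at most $|A_d|$. For $g,h\in K$ the second identity reads $c(\alpha,gh)=c(\alpha,g)+c(\alpha,h)$, so $c(\alpha,\cdot):K\to\mathbb Z^d$ is a homomorphism. If $g\in K$ is in its kernel, then \eqref{eq:word} gives $W_\alpha(n)\cdot g=W_\alpha(n)$ for all $n$ with large coordinates. The action is free, so $g=1$. Hence $K$ embeds in $\mathbb Z^d$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
Put $u\cdot g=\pi^{-1}(\pi(u)g)$. This is the right regular action of $G$ on itself transported to $L$, so it is free and transitive, and the graph of $u\mapsto u\cdot s$ is the relation $R_s$ of the representation. If $L$ has polynomial growth, Theorem~\ref{thm:main} shows that $G$ is virtually abelian. If $G$ is not virtually abelian, then $L$ does not have polynomial growth, so it falls under case (1) of Lemma~\ref{lem:cells}.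
\end{proof}

For the representation of $\mathbb Z$ on $P_2$ the homomorphism is visible directly. On words $a_1^ia_2^j$ with $i\ge1$ the generator acts as the translation by $(-1,1)$, so $\mathbb Z$ embeds in $\mathbb Z^2$ along a multiple of $(-1,1)$. The image has rank $1<d$: a single orbit fills the quadrant only through the jumps on the boundary, which the homomorphism does not see.

\section{Domains of prescribed degree}\label{sec:classification}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Suppose that $G$ has a representation whose domain has growth degree $d$. By Theorem~\ref{thm:main}, applied to the action in the proof of Corollary~\ref{cor:answer}, a finite-index subgroup $K$ of $G$ embeds in $\mathbb Z^d$. Subgroups of $\mathbb Z^d$ are free abelian of rank at most $d$, so $K\cong\mathbb Z^r$ with $r\le d$, and $r\ge1$ because $G$ is infinite.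

Conversely, let $B\cong\mathbb Z^r$ have finite index in $G$, with $1\le r\le d$, and let $S$ be any finite generating set of $G$. We code $B$ coordinatewise, placing all the surplus degree in the first coordinate, and then record the coset in one extra letter.

\emph{The subgroup $B$.} With the languages of Lemma~\ref{lem:Z}, let
\[
P=\{x_1\otimes\cdots\otimes x_r:\ x_1\in P_{d-r+1},\ x_2,\dots,x_r\in P_1\},
\]
and code $(z_1,\dots,z_r)\in\mathbb Z^r$ by the convolution of the codes of the $z_i$. By (R4), $P$ is regular of growth degree $(d-r+1)+(r-1)=d$. Write $\bar x\in B$ for the element coded by $x\in P$. Translation by the $i$-th basis vector relates $x_1\otimes\cdots\otimes x_r$ to $y_1\otimes\cdots\otimes y_r$ when $(x_i,y_i)$ lies in the graph of $z\mapsto z+1$ and $x_j=y_j$ for $j\ne i$. This $2r$-ary relation is regular by (R1), (R2) and Lemma~\ref{lem:Z}, so the translation is regular by (R4). Every $b\in B$ is a product of basis vectors and their inverses, so by inversion and composition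
\[
T_b=\{(x,y)\in P\times P:\bar y=\bar x\,b\}
\]
is regular for each fixed $b\in B$; for $b=1$ it is equality on $P$.

\emph{The group $G$.} Write $G=\bigsqcup_{t\in T}Bt$ with $T$ finite, and use the elements of $T$ as new letters. Let $L=TP$ and $\pi(tx)=\bar x\,t$, a bijection $L\to G$. For $s\in S$ and $t\in T$ write $ts=b_{t,s}t'$ with $b_{t,s}\in B$ and $t'\in T$. Then $\bar x\,t\,s=(\bar x\,b_{t,s})\,t'$, so
\[
R_s=\bigcup_{t\in T}\{(tx,t'y):(x,y)\in T_{b_{t,s}}\},
\]
a finite union of relations that are regular by (R3). The coset letter stands first so that the automaton knows which translation to check before it reads $x$. Finally $\gamma_L(n)=|T|\,\gamma_P(n-1)$ for $n\ge1$, so $L$ has growth degree $d$.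
\end{proof}

\section{Bijectivity and freeness}\label{sec:hyp}

\begin{remark}[several names for one element]
The negative answer persists if $\pi:L\to G$ is only surjective, with $S\ne\emptyset$, all relations $R_s=\{(u,v):\pi(u)s=\pi(v)\}$ regular and $L$ regular of polynomial growth. Fix $s\in S$. Then $\pi(u)=\pi(u')$ if and only if there is $v$ with $(u,v),(u',v)\in R_s$; such a $v$ exists for $\pi(u)=\pi(u')$ because $\pi$ is surjective. So the relation $\pi(u)=\pi(u')$ is regular. Let $L'$ be the set of $u\in L$ such that no length-lexicographically smaller $u'\in L$ has $\pi(u')=\pi(u)$. By (R1) and (R2), $L'$ and the restrictions of the $R_s$ to $L'\times L'$ are regular. The restriction of $\pi$ to $L'$ is a bijection onto $G$, and $\gamma_{L'}\le\gamma_L$. Corollary~\ref{cor:answer} shows that $G$ is virtually abelian.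
\end{remark}

\begin{remark}[faithful actions]
For $d\ge1$, freeness is used only in the last line of the proof of Theorem~\ref{thm:main}, and it cannot be weakened to faithfulness. Identify $\mathbb Z$ with $P_1$. The shift $z\mapsto z+1$ has a regular graph by Lemma~\ref{lem:Z}, and so does the transposition $(0\;1)$, whose graph differs from equality on $P_1$ in finitely many pairs. The conjugates of $(0\;1)$ by powers of the shift are the transpositions $(n\;\,n+1)$, so the group $G$ generated by the two maps contains all finitely supported permutations of $\mathbb Z$, and with them the alternating groups $\mathrm{Alt}(n)$ for all $n$. Suppose that $G$ had an abelian subgroup of finite index $k$. It would meet $\mathrm{Alt}(n)$ in an abelian subgroup of index at most $k$, whose normal core has index at most $k!$. For $n\ge5$ with $n!/2>k!$ this core is a nontrivial abelian normal subgroup of the nonabelian simple group $\mathrm{Alt}(n)$, which is impossible. So $G$ is not virtually abelian. The proof breaks where expected: a finitely supported permutation fixes all words deep in each top cell, so it lies in the kernel of $c(\alpha,\cdot)$.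
\end{remark}

\begin{thebibliography}{1}
\bibitem{Nies} Andre Nies, \emph{Logic Blog 2021}, arXiv:2202.13643 (2022).
\end{thebibliography}
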